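# Integral Zariski decompositions and arbitrarily negative curves on surfaces with Picard number two

## 1. Integral Zariski decompositions on Hirzebruch surfaces and on surfaces with $K\equiv 0$

We work over $\mathbf C$. A negative curve on a smooth projective surface $X$ is a reduced, irreducible curve $C\subseteq X$ with $C^2<0$. We write $NS(X)$ for the Néron–Severi group, $\rho(X)$ for its rank (the Picard number), and $\equiv$ for numerical equivalence. Numerical classes of divisors form the lattice $NS(X)/\mathrm{tors}$, and by the Hodge index theorem the intersection form on $NS(X)_{\mathbf R}$ has signature $(1,\rho(X)-1)$.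

**Definition ($b(X)$).** $b(X)\ge 0$ is the smallest number such that $C^2\ge -b(X)$ for every negative curve $C\subseteq X$. That is,
$$b(X)=\max\big(\{0\}\cup\{-C^2 : C\subseteq X\text{ a negative curve}\}\big).$$
When $\rho(X)=2$ the maximum is finite, because there are at most two negative curves (Lemma 1 below).

**Definition (Zariski decomposition).** Every pseudo-effective divisor $D$ (one whose class is a limit of classes of effective $\mathbf Q$-divisors) can be written uniquely as $D=P+N$ with $\mathbf Q$-divisors $P,N$ such that $P$ is nef; $N=\sum a_iN_i$ is effective, and either $N=0$ or the intersection matrix $(N_i\cdot N_j)$ of its irreducible components is negative definite; and $P\cdot N_i=0$ for all $i$. The decomposition is integral if $P$ and $N$ are integral divisors.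

**Definition ($d(X)=1$).** We say that $d(X)=1$ if every pseudo-effective integral divisor on $X$ has an integral Zariski decomposition.

Note that the components of $N$ are negative curves, since a negative definite matrix has negative diagonal entries.

The question, taken from Sichen Li, "A note on a smooth projective surface with Picard number 2", arXiv:1805.08362 (2018), is this: is there a positive constant $l$ such that $b(X)\le l$ for every smooth projective surface $X$ with $\rho(X)=2$ and $d(X)=1$?

The answer one would first guess is yes. The denominators in $N$ come from dividing by self-intersection numbers, so asking that no denominator ever occurs looks like asking that self-intersections be small. Let us test the guess.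

**Test 1: $\mathbf P^1\times\mathbf P^1$.** An irreducible curve of type $(a,c)$ has $a,c\ge 0$ and self-intersection $2ac\ge 0$. There is no negative curve, so $N=0$ always, and $b=0$, $d=1$.

**Test 2: the Hirzebruch surfaces $\mathbf F_e$, $e\ge 1$.** Here $NS=\mathbf ZC_0\oplus\mathbf Zf$ with $C_0^2=-e$, $C_0\cdot f=1$, $f^2=0$. If $Y\equiv\alpha C_0+\beta f$ is an irreducible curve other than $C_0$, then $\alpha=Y\cdot f\ge 0$ and $\beta-\alpha e=Y\cdot C_0\ge 0$, so $Y^2=\alpha(2\beta-\alpha e)\ge\alpha^2e\ge 0$. So $C_0$ is the only negative curve and $b(\mathbf F_e)=e$. This family would be unbounded, so we look at $d$. For $e\ge 2$ take $D=C_0+f$. Its decomposition is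
$$P=\tfrac1e(C_0+ef),\qquad N=\tfrac{e-1}{e}\,C_0 .$$
Indeed $P\cdot C_0=\frac1e(-e+e)=0$, $P\cdot f=\frac1e>0$, and $P$ is effective, supported on $C_0$ and $f$, so it is nef. This is not integral, so $d(\mathbf F_e)\ne 1$ for $e\ge 2$. For $e=1$ we have $N=aC_0$, and $0=P\cdot C_0=D\cdot C_0+a$ gives $a=-D\cdot C_0\in\mathbf Z$. So $d(\mathbf F_1)=1$ and $b(\mathbf F_1)=1$.

**Test 3: $K_X\equiv 0$.** For a negative curve, adjunction gives $2p_a(C)-2=C^2<0$. Since $p_a(C)\ge 0$, this forces $p_a(C)=0$ and $C^2=-2$. So $b(X)\in\{0,2\}$.

The tests suggest $l=2$. They are misleading: there is no constant $l$. Here is what will be proved.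

**Theorem A.** For every integer $m\ge 2$ there is a smooth projective simply connected surface $X$ with $\rho(X)=2$, $d(X)=1$, $b(X)=m$. It has exactly two negative curves, both smooth plane curves of degree $m$ with self-intersection $-m$. For $m\ge 3$ it has ample canonical class. Since $b(\mathbf P^1\times\mathbf P^1)=0$ and $b(\mathbf F_1)=1$ (both surfaces with $\rho=2$, $d=1$), the set of values of $b(X)$ for $\rho(X)=2$, $d(X)=1$ is exactly $\mathbf Z_{\ge 0}$.

**Theorem B.** Let $\rho(X)=2$.

1. $d(X)=1$ if and only if, for every negative curve $C$, the integer $C^2$ divides $D\cdot C$ for all divisors $D$. In that case, for each negative curve $C$, $NS(X)/\mathrm{tors}=\mathbf ZC\perp\mathbf ZM$ for some class $M$.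
2. If $d(X)=1$ and $C$ is a negative curve with $C^2=-b$, then $b\mid 2p_a(C)-2$. So $b\le 2$ if $p_a(C)=0$, and $b\le 2p_a(C)-2$ if $p_a(C)\ge 2$. The first bound is sharp. The second is sharp for every genus $g\ge 3$: there is $X$ with $\rho=2$, $d=1$ and a smooth negative curve $C$ of genus $g$ with $b(X)=-C^2=2g-2$.
3. If $d(X)=1$ and $\kappa(X)=-\infty$, then $b(X)\le 1$. If $d(X)=1$ and $K_X\equiv 0$, then $b(X)\in\{0,2\}$.

We do not determine which $b$ occur when $p_a(C)=1$, nor whether the second bound in B(2) is attained for $p_a(C)=2$.

## 2. The condition $d(X)=1$ as a divisibility condition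

The purpose of this section is to replace $d(X)=1$, a statement about all decompositions, by one about intersection numbers with at most two curves.

**Lemma 1.** Let $\rho(X)=2$. Distinct negative curves are linearly independent in $NS(X)_{\mathbf R}$, and there are at most two of them. In every Zariski decomposition $D=P+N$, either $N=0$ or $N=aC$ with $C$ a single negative curve and $a=(D\cdot C)/C^2$.

**Proof.** Fix an ample class $A$. Suppose $C_1\ne C_2$ are negative curves with $C_1\equiv\lambda C_2$. Intersecting with $A$ gives $\lambda>0$, so $C_1\cdot C_2=\lambda C_2^2<0$. This is impossible for distinct irreducible curves.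

Suppose there were three negative curves. Their classes are pairwise non-proportional and lie in the open half-plane $\{x: A\cdot x>0\}$ of the plane $NS(X)_{\mathbf R}$. So one of them, say $C_3$, lies strictly between the other two: $C_3\equiv\alpha C_1+\beta C_2$ with $\alpha,\beta>0$. Then $C_3^2=\alpha\,C_1\cdot C_3+\beta\,C_2\cdot C_3\ge 0$, a contradiction.

If $N$ had two components, they would be distinct negative curves, hence a basis of $NS(X)_{\mathbf R}$. Their intersection matrix would then be a Gram matrix of a form of signature $(1,1)$, which is not negative definite. So $N=0$ or $N=aC$. In the second case $0=P\cdot C=D\cdot C-aC^2$. $\square$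

**Proof of Theorem B(1).**

**Step 1: divisibility implies $d(X)=1$.** If $C^2\mid D\cdot C$ for every negative curve $C$ and every $D$, then the number $a$ in Lemma 1 is always an integer. So $N$ is integral, and so is $P=D-N$.

**Step 2: $d(X)=1$ implies divisibility.** The aim is to turn an arbitrary divisor $D$ into a pseudo-effective one whose negative part is a multiple of $C$, without changing $D\cdot C$ modulo $b=-C^2$. Let $A$ be ample. Choose $n$ divisible by $b$ such that $D+nA$ is very ample, and then $t\gg 0$ such that
$$D'=D+nA+tC\quad\text{satisfies}\quad D'\cdot C=(D+nA)\cdot C-tb<0 .$$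
$D'$ is a sum of effective classes, so it is pseudo-effective. Let $D'=P+N$. Since $P\cdot C\ge 0$, we have $N\cdot C<0$, so $C\subseteq\operatorname{Supp}N$. By Lemma 1, $N=aC$ with $a=(D'\cdot C)/C^2$. Integrality says $b\mid D'\cdot C=D\cdot C+n\,A\cdot C-tb$. As $b\mid n$, we get $b\mid D\cdot C$.

**Step 3: the splitting.** Suppose $b\mid D\cdot C$ for all $D$. Write
$$D=-\frac{D\cdot C}{b}\,C+\Big(D+\frac{D\cdot C}{b}\,C\Big).$$
The second summand has intersection number $D\cdot C-D\cdot C=0$ with $C$. So $NS(X)/\mathrm{tors}=\mathbf ZC\perp C^\perp$, and $C^\perp$ is free of rank $1$, say $C^\perp=\mathbf ZM$. $\square$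

## 3. What adjunction and the lattice $\mathbf ZC\perp\mathbf ZM$ give

With B(1) in hand, let us try to prove the guess $b\le 2$.

**Proof of the bounds in Theorem B(2).** Apply B(1) to $D=K_X$: $b\mid K_X\cdot C$. By adjunction $2p_a(C)-2=K_X\cdot C+C^2=K_X\cdot C-b$, so $b\mid 2p_a(C)-2$. If $p_a(C)=0$ then $b\mid 2$. If $p_a(C)\ge 2$ then $2p_a(C)-2$ is a positive multiple of $b$, so $b\le 2p_a(C)-2$. $\square$

**Proof of Theorem B(3).** Let $\kappa(X)=-\infty$ and $\rho(X)=2$. We first check that $X$ is geometrically ruled. A minimal surface with $\kappa=-\infty$ is $\mathbf P^2$ or geometrically ruled over a curve, and the latter have $\rho=2$. If $X$ is minimal, $\rho(X)=2$ excludes $\mathbf P^2$. If $X$ is not minimal, it is the blow-up at a point of a surface with $\kappa=-\infty$ and $\rho=1$. That surface is minimal, since a further contraction would lead to $\rho=0$. Hence it is $\mathbf P^2$, and $X=\mathbf F_1$, which is geometrically ruled.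

So $NS(X)/\mathrm{tors}=\mathbf ZC_0\oplus\mathbf Zf$, with $f$ a fiber, $C_0$ a section, $C_0\cdot f=1$ and $f^2=0$. The Gram determinant is $C_0^2\cdot 0-1=-1$. Suppose $d(X)=1$ and $C$ is a negative curve with $C^2=-b$. In the basis $C,M$ of B(1) the Gram determinant is $-b\,M^2$. The determinant does not depend on the basis, so $b\,M^2=1$ and $b=1$. Hence $b(X)\le 1$.

The case $K_X\equiv 0$ is Test 3. $\square$

**Remark (the same bound from curve classes).** Let $C_0$ be a normalized section, $C_0^2=-e$. By Hartshorne, *Algebraic Geometry*, Props. V.2.20 and V.2.21, an irreducible curve $\equiv\alpha C_0+\beta f$ other than $C_0$ and a fiber satisfies: if $e\ge 0$, then $\alpha>0$ and $\beta\ge\alpha e$; if $e<0$, then either $\alpha=1$, $\beta\ge 0$, or $\alpha\ge 2$, $\beta\ge\frac12\alpha e$. In every case $\alpha(2\beta-\alpha e)\ge 0$. So the only possible negative curve is $C_0$ with $e>0$, and $C_0\cdot f=1$ together with B(1) gives $e=1$.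

Here is the exact point where the attempt to prove the guess stops. For $p_a(C)=0$ we get $b\le 2$. For $p_a(C)=1$ the relation $b\mid 0$ says nothing. For $p_a(C)\ge 2$ the bound grows with the genus, and nothing above controls the genus. The determinant argument used that $NS(X)/\mathrm{tors}$ is unimodular, and in general it is not. So we now look for surfaces on which $C$ has large genus.

## 4. Surfaces in $\mathbf P^3$ with an ordinary $m$-fold point

By B(1) the lattice must split as $\mathbf ZC\perp\mathbf ZM$. A natural way to get a class orthogonal to $C$ is to contract $C$ to a point and pull back an ample class. So start downstairs. Let $X'\subset\mathbf P^3$ be a surface of degree $\delta$ whose only singularity is a point $p$ of multiplicity $m$, with tangent cone at $p$ the cone over a smooth plane curve of degree $m$. Let $H$ be the pullback of a plane to $Y=\mathrm{Bl}_p\mathbf P^3$ and $E\cong\mathbf P^2$ the exceptional divisor, so $E|_E=\mathcal O(-1)$, $H|_E=0$, $E^3=1$. The strict transform $X$ has class $\delta H-mE$. The curve $C=E\cap X$ is the smooth plane curve of degree $m$, and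
$$H\cdot C=H\cdot E\cdot(\delta H-mE)=0,\qquad C^2=E^2\cdot(\delta H-mE)=-m .$$
If $NS(X)=\mathbf ZH|_X\oplus\mathbf ZC$, then $C\cdot(xH|_X+yC)=-my$, and $C$ passes the test of B(1). Two obstacles remain.

First, we need $NS(X)$ to be no larger than this. This can fail. Put $F=H-E$, the pullback of a line under the projection $Y\to\mathbf P^2$ from $p$, so that $\delta H-mE=(\delta-m)H+mF$. Take $\delta=m+1$, with $m\ge 1$. The equation of a general $X$ is then linear on each line through $p$, with two coefficients of degrees $m$ and $m+1$ on $\mathbf P^2$. So $X\to\mathbf P^2$ is birational, and it contracts exactly the fibers over the $m(m+1)$ common zeros of the two coefficients. Hence $\rho(X)=1+m(m+1)>2$. Likewise, for $m=1$ and $\delta=3$, $X$ is a smooth cubic surface blown up at a point, and $\rho(X)=8$. In both cases $X$ is rational, so $p_g(X)=0$. For $m\ge 2$ and $\delta\ge m+2$, adjunction with $K_Y=-4H+2E$ gives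
$$K_X=\big((m-2)F+(\delta-m-2)H\big)\big|_X,$$
which is effective, so $p_g(X)>0$. Section 5 shows that this is what is needed.

Second, B(1) asks for divisibility for *every* negative curve, and the cone of curves of $X$ has two boundary rays. The computation above controls $C$. It says nothing about a possible negative curve on the other ray.

The second obstacle dictates the choice $\delta=m+2$. A line through $p$ then meets $X$ in two further points, so the projection from $p$ makes $X$ a double cover of $\mathbf P^2$. A double cover has an involution $\sigma$, and $\sigma(C)$ is a second curve with the same numerical properties as $C$. If $\sigma(C)\ne C$, then $C$ and $\sigma(C)$ are the two negative curves allowed by Lemma 1, and nothing remains unknown.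

We carry this out with $\mathbf P^2$ replaced by a surface $S$ with $\mathrm{Pic}(S)=\mathbf Zh$. The choice $S=\mathbf P^2$ gives Theorem A, and K3 surfaces give the sharpness in B(2).

## 5. A Noether–Lefschetz lemma for $p_g(X)>p_g(Y)$

A property holds for a very general member of a linear system if it holds outside a countable union of nowhere dense sets of measure zero. Such members exist, since a countable union of measure-zero sets is not everything.

**Lemma 2.** Let $Y$ be a smooth projective threefold and $L$ a very ample line bundle such that smooth members $X\in|L|$ satisfy $p_g(X)>p_g(Y):=h^{2,0}(Y)$. Then for all $X\in|L|$ outside a countable union of nowhere dense, measure-zero subsets, $X$ is smooth and $NS(Y)\to NS(X)$ is an isomorphism.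

**Example.** The hypothesis on $p_g$ matters. For $Y=\mathbf P^3$, $L=\mathcal O(2)$, a smooth quadric has $NS=\mathbf Z\ell_1\oplus\mathbf Z\ell_2$, while $NS(\mathbf P^3)=\mathbf Z$ restricts to $\mathbf Z(\ell_1+\ell_2)$. The extra class $\ell_1-\ell_2$ is of type $(1,1)$ on every smooth quadric, and $p_g=0$ on both sides.

**Proof.** Let $B\subset|L|$ parametrize the smooth members $X_t$. It is the complement of a proper closed algebraic subset of a projective space, so it is connected, and $|L|\setminus B$ is nowhere dense of measure zero. Write $i:X_t\to Y$ for the inclusion. The groups $H^2(X_t,\mathbf Z)$ form a local system on $B$.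

**Step 1: $i^*:H^2(Y,\mathbf Z)\to H^2(X_t,\mathbf Z)$ is injective with torsion-free cokernel.** This will let us pass from rational classes to integral ones. The complement $Y\setminus X_t$ is smooth affine of dimension $3$, so it is homotopy equivalent to a CW complex of dimension $\le 3$. By duality $H^k(Y,X_t;\mathbf Z)\cong H_{6-k}(Y\setminus X_t;\mathbf Z)$. This vanishes for $k\le 2$. For $k=3$ it is the top homology $H_3$ of a complex of dimension $\le 3$, which is a group of cycles, hence free. In the exact sequence
$$H^2(Y,X_t)\to H^2(Y)\xrightarrow{\,i^*\,}H^2(X_t)\to H^3(Y,X_t)$$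
the first group is $0$ and the last is torsion-free, which is the claim.

**Step 2: split off the part of $H^2(X_t)$ that does not come from $Y$.** Let $H_{van}=\ker\big(i_*:H^2(X_t,\mathbf Q)\to H^4(Y,\mathbf Q)\big)$. Then
$$H^2(X_t,\mathbf Q)=i^*H^2(Y,\mathbf Q)\oplus H_{van},\tag{5.1}$$
and the sum is orthogonal (Voisin, *Hodge Theory and Complex Algebraic Geometry II*, Prop. 2.27). The reason is short. The composite $i_*i^*$ is cup product with $c_1(L)$, which is an isomorphism $H^2(Y,\mathbf Q)\to H^4(Y,\mathbf Q)$ by hard Lefschetz. So for each $x$ there is exactly one $\alpha$ with $i_*x=i_*i^*\alpha$, and $x=i^*\alpha+(x-i^*\alpha)$. Orthogonality holds because $i_*$ is adjoint to $i^*$. Since $i^*$ and $i_*$ are morphisms of Hodge structures, (5.1) is a decomposition of Hodge structures. It is also flat in $t$: classes from $Y$ are flat, and so is the orthogonal complement of $i^*H^2(Y,\mathbf Q)$.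

If $H_{van}=0$, then $H^{2,0}(X_t)$ would come from $Y$ and $p_g(X_t)\le p_g(Y)$, which is excluded. So $H_{van}\ne 0$.

**Step 3: $H_{van}$ is an irreducible representation of $\pi_1(B,t)$.** For the monodromy group of a Lefschetz pencil this is Voisin, ibid., Thm. 3.27. Recall why. $H_{van}$ is spanned by vanishing cycles, which are conjugate to one another up to sign under monodromy, and the monodromy around a critical value acts by $w\mapsto w\pm(w\cdot\delta)\delta$. If $W\subseteq H_{van}$ is invariant and $0\ne w\in W$, then $w\cdot\delta\ne 0$ for some vanishing cycle $\delta$, because the form is nondegenerate on $H_{van}$ by (5.1). So $\delta\in W$, hence all vanishing cycles lie in $W$, and $W=H_{van}$. The monodromy of the pencil factors through $\pi_1(B,t_0)$ for $t_0$ in the smooth part of the pencil, so $H_{van}$ is irreducible under $\pi_1(B,t_0)$. Since $B$ is connected, it is irreducible under $\pi_1(B,t)$ for every $t\in B$.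

**Step 4: choose $t$ so that a class of type $(1,1)$ at $t$ stays $(1,1)$ everywhere.** Let $\tilde B\to B$ be the universal cover. The pulled-back local system is trivial, so it has countably many flat integral sections $\lambda$. Let $\tilde B_\lambda\subseteq\tilde B$ be the locus where $\lambda$ is of type $(1,1)$. Since $\lambda$ is real, this is the locus where its $(0,2)$ component vanishes, i.e. the zero locus of the induced holomorphic section of the bundle with fibers $H^2(X_t,\mathcal O_{X_t})$. So $\tilde B_\lambda$ is closed analytic. If $\tilde B_\lambda\ne\tilde B$, it is nowhere dense of measure zero, because $\tilde B$ is a connected manifold. As $\pi_1(B)$ is countable, $\tilde B$ is covered by countably many compact balls, each mapping homeomorphically to its image in $B$. So the image of $\tilde B_\lambda$ in $B$ is a countable union of nowhere dense sets of measure zero. Take the union over all $\lambda$ with $\tilde B_\lambda\ne\tilde B$. This is still a countable union. From now on let $t\in B$ lie outside it. Put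
$$V=\{\lambda\in H^2(X_t,\mathbf Q):\text{all parallel transports of }\lambda\text{ along paths in }B\text{ are of type }(1,1)\}.$$
Then $V$ is a $\pi_1(B,t)$-invariant subspace, and every $\lambda\in NS(X_t)$ has image in $V$. Indeed, extend $\lambda$ to a flat section on $\tilde B$. A point over $t$ lies in $\tilde B_\lambda$, so by the choice of $t$ we have $\tilde B_\lambda=\tilde B$.

**Step 5: $V\cap H_{van}=0$.** By irreducibility $V\cap H_{van}$ is $0$ or $H_{van}$. In the second case $H_{van}$ is of type $(1,1)$, so by (5.1) $H^{2,0}(X_t)\subseteq i^*H^{2,0}(Y)$. This contradicts $p_g(X_t)>p_g(Y)$.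

**Step 6: every class in $NS(X_t)$ comes from $NS(Y)$.** Let $\lambda\in NS(X_t)$ and write $\lambda=\alpha+\beta$ in $H^2(X_t,\mathbf Q)$ according to (5.1). The decomposition is flat, so each parallel transport of $\lambda$ is the sum of those of $\alpha$ and $\beta$. It is compatible with Hodge structures, so both of these are of type $(1,1)$ because their sum is. Hence $\beta\in V\cap H_{van}=0$. So $\lambda\in i^*H^2(Y,\mathbf Q)$ rationally, which means that some positive multiple of $\lambda$ lies in $i^*H^2(Y,\mathbf Z)$. By Step 1 the cokernel of $i^*$ is torsion-free, so $\lambda=i^*\mu$ with $\mu\in H^2(Y,\mathbf Z)$. Since $i^*$ is an injective morphism of Hodge structures and $\lambda$ is of type $(1,1)$, the $(2,0)$ and $(0,2)$ components of $\mu$ vanish. By the Lefschetz $(1,1)$ theorem $\mu\in NS(Y)$. So $NS(Y)\to NS(X_t)$ is surjective, and it is injective by Step 1. $\square$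

## 6. The $\mathbf P^1$-bundle $Y\to S$ and the linear system $|2H+mF|$

**Step 1: the base surface.** Let $(S,h,m)$ be one of the following.

* (a) $S=\mathbf P^2$, $h=\mathcal O(1)$, $m\ge 2$.
* (b) $S$ a K3 surface with $\mathrm{Pic}(S)=\mathbf Zh$, $h$ ample, $h^2=2g-2$, $g\ge 3$, and $m=1$.

In (b) such $S$ exists for every $g$: a very general polarized K3 surface (see Huybrechts, *Lectures on K3 Surfaces*). We need $h$ very ample. By Saint-Donat's theorem (*Projective models of K3 surfaces*, 1974) the possible obstructions are curves $\Gamma$ with $\Gamma^2=-2$, $\Gamma\cdot h=0$; curves $\Gamma$ with $\Gamma^2=0$, $\Gamma\cdot h\in\{1,2\}$; and $h=2B$ with $B^2=2$. If $\Gamma=ah$, then $\Gamma^2=a^2h^2$ is never negative and is zero only for $a=0$. And $h$, being a generator, is not $2B$. So $h$ is very ample.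

Put $n=h^2$, so $n=1$ in (a) and $n=2g-2$ in (b). In both cases $NS(S)=\mathbf Zh$, $h$ is very ample, and $S$ is simply connected.

**Step 2: the threefold.** Embed $S\subset\mathbf P^N$ by $h$, and let $p\in\mathbf P^{N+1}$. Projection from $p$ makes $\mathrm{Bl}_p\mathbf P^{N+1}\to\mathbf P^N$ a $\mathbf P^1$-bundle, whose fibers are the lines through $p$. Let $\pi:Y\to S$ be its restriction to $S$. So $Y$ is the blow-up at the vertex of the projective cone over $S$, and in case (a) $Y=\mathrm{Bl}_p\mathbf P^3$. Let $E\subset Y$ be the restriction of the exceptional divisor. It is a section of $\pi$, so $E\cong S$. Let $H$ be the pullback of a hyperplane of $\mathbf P^{N+1}$, and $F=\pi^*h$. A hyperplane through $p$ pulls back to $E$ plus the preimage of a hyperplane of $\mathbf P^N$, so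
$$F=H-E,\qquad H|_E=0,\qquad E|_E=-h.\tag{6.1}$$
The second equality holds because $E$ maps to the point $p$. The third follows from the first two, as $F|_E=h$ under $E\cong S$.

**Step 3: invariants of $Y$.** Since $H$ has degree $1$ on the fibers of $\pi$, the projective bundle formula gives
$$NS(Y)=\mathbf ZF\oplus\mathbf ZH=\mathbf ZH\oplus\mathbf ZE .$$
It also gives $H^2(Y,\mathbf Q)=\pi^*H^2(S,\mathbf Q)\oplus\mathbf Q[H]$ with $[H]$ of type $(1,1)$, so $h^{2,0}(Y)=h^{2,0}(S)$. As a $\mathbf P^1$-bundle over a simply connected base, $Y$ is simply connected. For the canonical class, $K_Y+2H$ has degree $0$ on the fibers, so $K_Y=-2H+\pi^*D$. Adjunction on $E\cong S$ says $K_S=(K_Y+E)|_E=D-h$. So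
$$K_Y=-2H+\pi^*(K_S+h).\tag{6.2}$$
In case (a) this reads $-2H-2F=-4H+2E$, as it should.

**Step 4: the linear system in coordinates.** Let $L=2H+mF$. Since $Y\subset\mathbf P^{N+1}\times\mathbf P^N$ with $H=\mathcal O(1,0)|_Y$ and $F=\mathcal O(0,1)|_Y$, the bundle $L=\mathcal O(2,m)|_Y$ is very ample. In case (a), $L=(m+2)H-mE$ is the class of Section 4 with $\delta=m+2$.

Let $x_0\in H^0(Y,H)$ define a hyperplane not containing $p$, and let $e\in H^0(Y,E)$ define $E$. They have no common zeros. On each fiber of $\pi$ both restrict to sections of $\mathcal O(1)$, so they are homogeneous coordinates there. Hence $x_0^2$, $x_0e$, $e^2$ form a basis of the quadratic forms on each fiber. The classes are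
$$L=2H+mF=H+E+(m+1)F=2E+(m+2)F,$$
so the sections of $L$ are exactly
$$s=x_0^2f+x_0e\,g_1+e^2k,\qquad f\in H^0(S,mh),\ g_1\in H^0(S,(m+1)h),\ k\in H^0(S,(m+2)h),\tag{6.3}$$
with $f,g_1,k$ pulled back to $Y$. The triple $(f,g_1,k)$ can be chosen freely.

**Step 5: the surface and its properties for general $s$.** Let $X=\{s=0\}$ be a very general member of $|L|$. By Bertini and the Lefschetz hyperplane theorem, $X$ is smooth, connected and simply connected.

On $E$ we have $e=0$, and $x_0$ has no zeros there. So the divisor $C:=E|_X=E\cap X$ corresponds under $E\cong S$ to the curve $\{f=0\}\in|mh|$. For general $f$ this curve is smooth and irreducible, because $mh$ is very ample. So $C$ is a smooth irreducible curve.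

Three general sections of base-point-free bundles on a surface have no common zero, so $f,g_1,k$ have none. Hence the quadratic form (6.3) is nonzero on every fiber of $\pi$, and $X$ contains no fiber. So $\pi|_X:X\to S$ has finite fibers. Being proper, it is finite, and it is surjective of degree $2$.

By adjunction and (6.2),
$$K_X=(K_Y+L)|_X=\pi^*\big(K_S+(m+1)h\big)|_X.\tag{6.4}$$

**Step 6: the hypothesis of Lemma 2.** Sections pull back injectively along the surjection $\pi|_X$. In case (a), $K_X=\pi^*\mathcal O(m-2)|_X$, so $p_g(X)\ge h^0(\mathbf P^2,\mathcal O(m-2))\ge 1>0=p_g(Y)$; here $m\ge 2$ is used. For $m\ge 3$ this also shows that $K_X$ is ample, being the pullback of an ample bundle by a finite map. In case (b), $K_X=\pi^*(2h)|_X$, so $p_g(X)\ge h^0(S,2h)>1=p_g(Y)$. Since $p_g$ is constant in the family of smooth members of $|L|$, the hypothesis holds for all of them.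

**Step 7: the Néron–Severi lattice of $X$.** By Lemma 2, with $H_X=H|_X$,
$$NS(X)=\mathbf ZH_X\oplus\mathbf ZC,\qquad\rho(X)=2 .$$
By (6.1), $H_X\cdot C=H\cdot E\cdot L=0$, and
$$C^2=E^2\cdot(2H+mF)=m\,(E|_E\cdot h)_S=-mn .$$
So $C$ is a negative curve, and $C\cdot(xH_X+yC)=-mn\,y$. Hence
$$mn\mid C\cdot D\quad\text{for every divisor }D\text{ on }X.\tag{6.5}$$

## 7. The covering involution and the second negative curve

**Step 1: the involution.** $\pi|_X:X\to S$ is finite of degree $2$ with $X$ and $S$ normal. The extension $\mathbf C(X)/\mathbf C(S)$ has degree $2$ in characteristic $0$, so it is Galois of order $2$. Since $X$ is finite over $S$ and normal, it is the normalization of $S$ in $\mathbf C(X)$. By the functoriality of normalization, the nontrivial Galois element gives an automorphism $\sigma$ of $X$ over $S$. The map $X/\sigma\to S$ is finite and birational onto a normal surface, so $X/\sigma=S$. In particular the fibers of $\pi|_X$ are the orbits of $\sigma$.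

**Step 2: $C'=\sigma(C)$ is different from $C$.** Let $\Delta=\pi(C)=\{f=0\}\subset S$. Suppose $\sigma(C)=C$. If $x\in X$ lies over $\Delta$, then $x$ is in the same $\sigma$-orbit as a point of $C$, so $x\in C$. Thus $\pi|_X^{-1}(\Delta)=C$ as sets, and $\pi|_X^*\Delta=rC$ with $r>0$. Taking squares, $r^2C^2=2\Delta^2>0$, because $\Delta\in|mh|$ is ample. This contradicts $C^2<0$.

**Step 3: the criterion holds for all negative curves.** $C$ and $C'$ are distinct curves with $C^2=C'^2=-mn$. By Lemma 1 they are all the negative curves of $X$. For $C$, divisibility is (6.5). For $C'$, let $D$ be any divisor. Then $C'\cdot D=\sigma(C)\cdot D=C\cdot\sigma^*D$, which is divisible by $mn$ by (6.5) applied to $\sigma^*D$. Theorem B(1) gives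
$$\rho(X)=2,\qquad d(X)=1,\qquad b(X)=mn.\tag{7.1}$$

**Remark (the second curve in coordinates).** Over a point of $\Delta$ the form (6.3) becomes $e\,(x_0g_1+ek)$. The root $e=0$ is the point of $C$, and the other root is $x_0g_1+ek=0$. So $C'$ is given by $f=0$, $x_0g_1+ek=0$, and it meets $C$ over the points $f=g_1=0$. For the class of $C'$: the divisor $\pi|_X^*\Delta$ is $\sigma$-invariant with support $C\cup C'$, so it equals $a(C+C')$. Pushing forward to $S$ gives $2a\Delta=2\Delta$, since $C$ and $C'$ map isomorphically to $\Delta$, so $a=1$. Hence
$$C'\equiv mF|_X-C=mH_X-(m+1)C .$$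
By (6.1), $H\cdot E=0$ and $F=H-E$ give $H^3=H^2F=HF^2=n$, so $H_X^2=H^2\cdot(2H+mF)=(m+2)n$. One checks
$$C'^2=m^2(m+2)n-(m+1)^2mn=-mn,\qquad C\cdot C'=m(m+1)n,$$
and the last number is the number of zeros of $f=g_1=0$ on $S$. Also $C'\cdot H_X=m(m+2)n$, so both $C'\cdot H_X$ and $C'\cdot C$ are divisible by $mn$, as Step 3 says.

**Example ($S=\mathbf P^2$, $m=2$).** Here $f,g_1,k$ have degrees $2,3,4$, and $X$ is the double plane branched along the sextic $g_1^2=4fk$. On the conic $f=0$ the discriminant $g_1^2-4fk$ is the square $g_1^2$, and the conic splits into $C$ and $C'$, which meet in $6$ points. By (6.4) $K_X=0$, and $C^2=C'^2=-2$, in agreement with Test 3.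

## 8. All values of $b$, and the sharpness of the genus bounds

**Proof of Theorem A.** Take case (a) with any $m\ge 2$. Then $n=1$, and (7.1) gives $\rho(X)=2$, $d(X)=1$, $b(X)=m$. By Section 6, Step 5, $X$ is simply connected. By Section 7, its negative curves are exactly $C$ and $C'=\sigma(C)\cong C$. Each is isomorphic to the smooth plane curve $\{f=0\}$ of degree $m$ and has self-intersection $-m$. By Section 6, Step 6, $K_X$ is ample for $m\ge 3$. The values $0$ and $1$ are attained by $\mathbf P^1\times\mathbf P^1$ and $\mathbf F_1$, with $d=1$ by Tests 1 and 2. Since $b(X)$ is always a nonnegative integer, the set of values is exactly $\mathbf Z_{\ge 0}$. $\square$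

In particular no constant $l$ as in the question exists.

**Proof of sharpness in Theorem B(2).** For $p_a(C)=0$, take case (a) with $m=2$. There $C$ is a smooth conic, so $p_a(C)=0$, and $b(X)=2$. For genus $g\ge 3$, take case (b). There $m=1$ and $n=2g-2$, so (7.1) gives $b(X)=-C^2=2g-2$. The curve $C\cong\{f=0\}\in|h|$ is smooth, and adjunction on the K3 surface $S$ gives its genus: $2p_a(C)-2=h^2=2g-2$, so it is $g$. As a check by adjunction on $X$: by (6.4) $K_X\cdot C=2h\cdot h=2n$, and $K_X\cdot C+C^2=2n-n=n=2g-2$. $\square$
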